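# Real characters of a 2-block against real elements of its defect group

## A plausible bound, and four small groups that obey it

Let $G$ be a finite group and let $B$ be a $2$-block of $G$ with defect group $D$. (Blocks and defect groups are recalled below.) The block is called *real* if it contains the complex conjugate of an irreducible ordinary character in the block, and hence of all of them. For a real block we compare two numbers. The first is ${\rm k}_{rv}(B)$, the number of real valued irreducible ordinary characters of $G$ lying in $B$. The second is a count inside $D$. For a subgroup $H\le G$, an element $x\in H$ is *$H$-real* if some element of $H$ conjugates $x$ to $x^{-1}$. An element of $D$ is *$N_G(D)$-real* if some element of $N_G(D)$ conjugates it to its inverse. We write $R(B)$ for the number of $N_G(D)$-real elements of $D$.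

The following statement comes from Laszlo Hethelyi, Erzsebet Horvath and Endre Szabo, "Real characters in blocks", arXiv:1103.3171 (2011).

**Conjecture (Strong real version of Brauer's conjecture).** ${\rm k}_{rv}(B)$ is bounded from above by the number of $N_G(D)$-real elements of $D$, that is, ${\rm k}_{rv}(B)\le R(B)$.

The task is to prove or disprove it. The answer one would first guess is that it is true: real characters correspond to real classes, and the local subgroup $N_G(D)$ ought to see enough of them. Before testing this guess we fix the vocabulary.

**Blocks.** Fix a maximal ideal containing $2$ in the ring of algebraic integers, and let $F$ be its residue field, an algebraic closure of $\mathbb F_2$. For a conjugacy class $\mathcal C$ write $\mathcal C^+\in FG$ for the sum of its elements; the class sums are a basis of $Z(FG)$. The *block idempotents* are the primitive idempotents of the commutative algebra $Z(FG)$. They are pairwise orthogonal and have sum $1$. Each $\chi\in{\rm Irr}(G)$ gives an algebra homomorphism $\omega_\chi:Z(FG)\to F$, where $\omega_\chi(\mathcal C^+)$ is the reduction of the algebraic integer $|\mathcal C|\chi(g)/\chi(1)$, $g\in\mathcal C$.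 Exactly one block idempotent is sent to $1$ by $\omega_\chi$, and $\chi$ lies in the corresponding block. All characters in a block $B$ give the same homomorphism, written $\omega_B$. The *principal block* is the one that contains the trivial character; it is real, because the trivial character is its own complex conjugate.

**Defect groups.** Write the idempotent of $B$ as $e_B=\sum a_{\mathcal C}\,\mathcal C^+$. Since $\omega_B(e_B)=1$, there is a class $\mathcal C$ with $a_{\mathcal C}\neq0$ and $\omega_B(\mathcal C^+)\ne0$. A defect group of $B$ is a Sylow $2$-subgroup of $C_G(g)$ for $g\in\mathcal C$. It is a textbook fact that this is well defined up to conjugacy in $G$.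

One consequence will be used constantly: if $G$ has only one $2$-block $B$, then $e_B=1$, we may take $\mathcal C=\{1\}$, and so the defect groups are the Sylow $2$-subgroups of $G$.

**Brauer's permutation lemma, in the case we need.** *The number of real valued irreducible characters of $G$ equals the number of real conjugacy classes*, that is, classes equal to their own inverse class. Indeed, let $M$ be the character table as a matrix. Complex conjugation permutes its rows by a permutation matrix $S$, inversion of classes permutes its columns by a permutation matrix $T$, and $SM=\overline M=MT$. Since $M$ is invertible, $S$ and $T$ have the same trace, that is, the same number of fixed points.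

Now the tests.

*A $2$-group $G$.* Here $FG$ has no idempotents except $0$ and $1$, so there is one block, and $D=G=N_G(D)$. Then ${\rm k}_{rv}(B)$ is the number of real classes and $R(B)$ is the number of elements in those classes. So ${\rm k}_{rv}(B)\le R(B)$.

*$G=S_3$.* Let $c$ be a $3$-cycle and $f=c+c^2$. Then $f^2=c^2+c^4=f$, and the block idempotents are $1+f$ and $f$. For the character $\chi$ of degree $2$, $\omega_\chi(f)=2\cdot(-1)/2=-1=1$ in $F$, so $\chi$ belongs to $f$. For the two linear characters the value is $2=0$, so they lie in the principal block. The block of $\chi$ has defect group a Sylow $2$-subgroup of $C_G(c)=\langle c\rangle$, which is trivial, and the comparison reads $1\le1$. The principal block has $D\cong C_2$, and the comparison reads $2\le 2$.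

*$G=A_4$.* There is only one block (by Lemma 1 below, with $U=O_2(A_4)$). It is real, although only two of its four characters are real valued. Here $D=O_2(A_4)$ consists of involutions and $1$, so $R(B)=4$, and $2\le4$.

*$G=S_4$.* Again there is one block, by the same lemma. All five characters are real valued. The Sylow subgroup $D$ is dihedral of order $8$, with $N_G(D)=D$, and every element of a dihedral group is real in it. So $5\le8$.

So far the guess survives. It is nevertheless false, and the rest of the lecture builds the counterexamples.

## Groups with a self-centralizing abelian normal 2-subgroup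

If a group has a single $2$-block, then by Brauer's permutation lemma ${\rm k}_{rv}(B)$ is just a number of conjugacy classes, and the question becomes elementary. The next lemma provides such groups.

**Lemma 1.** Let $U$ be an abelian normal $2$-subgroup of a finite group $G$ with $C_G(U)=U$. Then $G$ has exactly one $2$-block $B$. It is real, ${\rm Irr}(B)={\rm Irr}(G)$, the defect groups of $B$ are the Sylow $2$-subgroups of $G$, and ${\rm k}_{rv}(B)$ is the number of real conjugacy classes of $G$.

*Proof.* We show that an idempotent $e$ of $Z(FG)$ must be $0$ or $1$.

First, let $I$ be the augmentation ideal of $FU$, and let $2^r$ be the exponent of $U$. For $a=\sum_y a_y y\in I$ the Frobenius map of the commutative ring $FU$ gives $a^{2^r}=\sum_y a_y^{2^r}=\bigl(\sum_y a_y\bigr)^{2^r}=0$. So every element of $I$ is nilpotent; as $I$ is a finitely generated ideal of a commutative ring, $I^n=0$ for some $n$. In particular the only idempotents of $FU$ are $0$ and $1$: an idempotent has augmentation $0$ or $1$, so it or its complement lies in $I$, is nilpotent, and hence is $0$.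

Second, the kernel $J$ of $FG\to F[G/U]$ is nilpotent. An element $\sum a_g g$ lies in $J$ if and only if its coefficients sum to $0$ over each coset $xU$. Writing it as $\sum_x x\bigl(\sum_{y\in U}a_{xy}y\bigr)$, with $x$ running over coset representatives, we see that $J=FG\cdot I$. Since $U$ is normal, $gIg^{-1}=I$ for $g\in G$, so $J^n=FG\cdot I^n=0$.

Third, write $e=e_1+e_2$, where $e_1$ collects the classes inside $U$ and $e_2$ those outside $U$; this is possible because $U$ is normal. Both parts are central. Let $\mathcal C$ be a class outside $U$. Since $C_G(U)=U$, no element of $\mathcal C$ is centralized by $U$, so every orbit of $U$ on $\mathcal C$ by conjugation has size a power of $2$ greater than $1$. The orbit of $x$ lies in the single coset $xU$, because $y^{-1}xy=x\cdot(x^{-1}y^{-1}x)y\in xU$ for $y\in U$. So the sum of the orbit maps to an even multiple of $xU$, that is, to $0$, in $F[G/U]$. Hence $\mathcal C^+\in J$, and so $e_2\in J$ is nilpotent.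

Finally, $e_1$ and $e_2$ commute and the characteristic is $2$, so for large $s$
$$e=e^{2^s}=e_1^{2^s}+e_2^{2^s}=e_1^{2^s}\in FU .$$
Hence $e\in\{0,1\}$. So $1$ is the only block idempotent, and every irreducible character lies in the one block $B$. It contains the trivial character, so it is real. The defect groups were identified above, and the last claim is Brauer's permutation lemma. $\square$

For $A_4$ and $S_4$, the subgroup $U=O_2(A_4)$ of order $4$ is abelian, normal and self-centralizing. This completes the tests above.

## Inversion that needs an element outside the normalizer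

A sensible route to the conjecture has two stages: bound ${\rm k}_{rv}(B)$ by the number of $G$-real elements of $D$, and then show that $G$-real elements of $D$ are $N_G(D)$-real. Consider the second stage when $D$ is a Sylow $2$-subgroup. If $D$ is abelian, it works, by Burnside's fusion argument. Suppose $x\in D$ and $y=x^{-1}=x^g\in D$, where $x^g=g^{-1}xg$. Then $D$ and $D^g$ both contain $y$ and are abelian, so both are Sylow subgroups of $C_G(y)$. Hence $D^{gc}=D$ for some $c\in C_G(y)$, and $gc\in N_G(D)$ takes $x$ to $y$.

For nonabelian $D$ the argument stops at one place: $D$ need not lie in $C_G(y)$. To exploit this we need an element whose inversion requires a fusion that $N_G(D)$ does not perform. In $S_4$ there is fusion in $V=O_2(A_4)$ that $D$ does not perform, since $(12)(34)$ and $(13)(24)$ are not conjugate in the dihedral Sylow subgroup containing $(12)$; but it does no harm, because elements of $V$ are their own inverses. So we attach to $V$ a cyclic group $A$ on which inversion is a genuine operation.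

Let $A$ be cyclic of order $2^m$, $m\ge2$, and let $t$ act on $A_4\times A$ as conjugation by $(12)$ on $A_4$ and as inversion on $A$. Take $v=(13)(24)$, so $v^t=(14)(23)\ne v$, and take $a\in A$ with $a^2\neq1$. Then
$$(v,a)\ \xrightarrow{\ t\ }\ (v^t,a^{-1})\ \xrightarrow{\ \kappa\ }\ (v,a^{-1})=(v,a)^{-1},$$
where $\kappa\in\langle(123)\rangle$ moves $v^t$ to $v$. So $(v,a)$ is real in the full group. But $V\times A$ is abelian, so in the $2$-group generated by $V\times A$ and $t$ the only conjugates of $(v,a)$ are $(v,a)$ and $(v^t,a^{-1})$, and neither is the inverse.

With $k$ copies of $A_4$, the elements $(v,a)$ with $v\in V=O_2(A_4)^k$ and $a^2\neq1$ that are inverted inside the $2$-group are those with $v^t=v$: a fraction $2^{-k}$ of all. The classes behave differently. The group $A_4$ has $4$ classes, as many as $O_2(A_4)$ has elements, and on these classes conjugation by $(12)$ agrees with inversion. So $t$ inverts *every* class of $A_4^k\times A$, at the cost of merging classes in pairs, a loss of a factor of about $2$ only. This is the imbalance to use: about $\tfrac12$ on the class side against about $2^{-k}$ on the element side.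

**Why an involution $t$ is not enough.** Put $X=A_4^k\times A$ and try $G_0=X\rtimes\langle t\rangle$ with $t^2=1$. Let $Q=V\times A$ and $P_0=Q\langle t\rangle$, a Sylow $2$-subgroup. We claim that *every* element of the coset $Qt$ is $P_0$-real. Let $w=(v,a)\in Q$. Then
$$(wt)^{-1}=t\,w^{-1}=(w^{-1})^t\,t=(v^t,a)\,t .$$
Conjugating $wt$ by $t$ gives $(v^t,a^{-1})t$. For $b\in A$ we have $tb=b^{-1}t$, so conjugating further by $b$ gives $(v^t,a^{-1}b^{-2})t$. With $b=a^{-1}$ this is $(v^t,a)t=(wt)^{-1}$, as claimed. So this coset alone supplies $4^k2^m$ real elements of $P_0$.

On the class side the coset $Xt$ supplies very little. Conjugation by $X$ on $Xt$ works factor by factor. In each $A_4$-factor we see the $A_4$-classes of odd permutations in $S_4$, and there are two, the six transpositions and the six $4$-cycles: each such permutation has a centralizer of order $2$ in $A_4$. In $A$ we see $a\mapsto ab^{-2}$, with two orbits. So $Xt$ contains at most $2^{k+1}$ classes of $G_0$. Anticipating the counts in Steps 2, 3 and 4 below, which apply to $G_0$ word for word with $t$ in place of $u$ and without the central factor $\langle z\rangle$, we get that the unique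 block $B_0$ of $G_0$ satisfies
$${\rm k}_{rv}(B_0)\le\tfrac12\bigl(4^k2^m+2^{k+1}\bigr)+2^{k+1},\qquad R(B_0)=2\cdot4^k+2^{k+m}-2^{k+1}+4^k2^m .$$
(There is one block by Lemma 1 with $U=Q$; that $C_{G_0}(Q)=Q$ is checked as in Step 1.) As $2^{k+m}\ge 2^{k+1}+2^{k+1}$ and $2\cdot4^k>2^k$, we see that $R(B_0)>{\rm k}_{rv}(B_0)$. So the conjecture holds for $G_0$, and the coset $Qt$ is to blame.

The remedy is to make the outer coset incapable of containing real elements. We replace $t$ by an element $u$ of order $4$ that acts in the same way. Then the outer elements map to elements of order $4$ in an abelian quotient, and such elements are never real. The square $u^2$ becomes a central involution, which merely doubles both counts of what remains.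

## The groups $G_{k,m}$ and the theorem

For integers $k\ge1$, $m\ge2$ define $G=G_{k,m}$ as follows. Let $X=A_4^{\,k}\times A$, where $A$ is cyclic of order $2^m$. Let $t\in{\rm Aut}(X)$ act on each factor $A_4$ as conjugation by $\tau=(12)\in S_4$, and on $A$ as inversion; thus $t^2=1$. Let
$$G=X\rtimes\langle u\rangle,\qquad u\text{ of order }4\text{ acting on }X\text{ as }t .$$
Then $z:=u^2$ is a central involution, and $|G|=12^k\cdot2^m\cdot4$. The group $G$ is solvable, since $X$ is solvable and $G/X\cong C_4$.

**Theorem.** $G=G_{k,m}$ has exactly one $2$-block $B$. It is real, its defect groups are the Sylow $2$-subgroups $D$ of $G$, and $N_G(D)=D$. Moreover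
$${\rm k}_{rv}(B)=4^k2^m+2^{k+1},\qquad R(B)=2\left(2\cdot4^k+2^{k+m}-2^{k+1}\right),$$
$${\rm k}_{rv}(B)-R(B)=2^k\left[(2^k-2)(2^m-4)-2\right].$$
Hence $B$ violates the conjecture if and only if $k\ge2$ and $m\ge3$. For $k=2$, $m=3$ one has $|G|=4608=2^9\cdot3^2$, $|D|=512$, and ${\rm k}_{rv}(B)=136>112=R(B)$.

**Corollary (strong failure).** For $m=k+2$ one has ${\rm k}_{rv}(B)>\frac1{6\sqrt3}\,R(B)^{3/2}$, and $R(B)\to\infty$ as $k\to\infty$. Consequently ${\rm k}_{rv}(B)/R(B)$ is unbounded. No inequality ${\rm k}_{rv}(B)\le C\cdot R(B)^c$ with constants $C>0$ and $c<3/2$ holds for all real $2$-blocks, even for principal blocks of solvable groups with self-normalizing Sylow $2$-subgroups.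

In particular, the conjecture is false.

## Blocks and the Sylow normalizer of $G_{k,m}$

We write $g^h=h^{-1}gh$. Let $V=O_2(A_4)^k$, elementary abelian of order $4^k$, and let $Q=V\times A$. Then $Q$ is abelian and is normal in $G$, since it is normal in $X$ and stable under $t$. Let $P=Q\langle u\rangle$, of order $4^k\cdot2^m\cdot4$; this is the full $2$-part of $|G|$, so $P$ is a Sylow $2$-subgroup. Let $K\cong C_3^k$ be generated by the elements $(123)$ of the $k$ factors $A_4$. Since $(12)(123)(12)=(132)$, the element $u$ inverts every element of $K$. We have $P\cap K=1$ by coprimality and $|P||K|=|G|$, so $G=PK$.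

**Step 1: $G$ has exactly one $2$-block.** The purpose is to turn ${\rm k}_{rv}(B)$ into a class count by means of Lemma 1. Let $U=Q\times\langle z\rangle$, an abelian normal $2$-subgroup of $G$. We must show that $C_G(U)=U$; the inclusion $U\le C_G(U)$ is clear. Let $g=xu^j\in C_G(U)$ with $x\in X$. Since $x$ centralizes $A$, the element $g$ acts on $A$ as $t^j$. Inversion is nontrivial on $A$ because $m\ge2$, so $j$ is even and $u^j\in\langle z\rangle\le Z(G)$. Therefore $x$ centralizes $V$. As $O_2(A_4)$ is self-centralizing in $A_4$, each $A_4$-component of $x$ lies in $O_2(A_4)$. So $x\in V\times A=Q$, and $g\in U$.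

By Lemma 1, $G$ has exactly one $2$-block $B$. It is real, it contains all of ${\rm Irr}(G)$, and its defect groups are the Sylow $2$-subgroups. We take $D=P$.

**Step 2: $N_G(P)=P$.** The purpose is to identify which conjugations count in $R(B)$. Since $G=PK$ and $P\le N_G(P)$, Dedekind's law gives $N_G(P)=P\,(N_G(P)\cap K)$. Suppose that $\kappa\in K$ normalizes $P$. Then $u^{-1}\in P$ and $\kappa^{-1}u\kappa\in P$, so
$$P\ni u^{-1}\kappa^{-1}u\kappa=(\kappa^{-1})^u\,\kappa=\kappa\cdot\kappa=\kappa^2 .$$
So $\kappa^2\in P\cap K=1$. As $\kappa^3=1$ too, $\kappa=1$. Hence $N_G(P)=P$.

## Counting real elements of the Sylow subgroup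

**Step 3: computation of $R(B)$.** By Step 2, $R(B)$ is the number of $P$-real elements of $P$. Every element of $P$ has the form $wu^j$ with $w\in Q$.

Suppose first that $j$ is odd. The image of $wu^j$ in $P/Q\cong\langle u\rangle\cong C_4$ has order $4$. In an abelian quotient, the image of a real element equals its own inverse, which an element of order $4$ does not. So $wu^j$ is not $P$-real. This is exactly what the order of $u$ buys.

Suppose now that $j$ is even. Then $wu^j=wz^i$ with $i\in\{0,1\}$. For $h\in P$ we have $(wz^i)^h=w^hz^i$, and $(wz^i)^{-1}=w^{-1}z^i$, so $wz^i$ is $P$-real if and only if $w$ is. Since $Q$ is abelian and $u$ acts on it as $t$, the only $P$-conjugates of $w$ are $w$ and $w^t$. So $w$ is $P$-real if and only if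
$$w=w^{-1}\qquad\text{or}\qquad w^t=w^{-1}. \tag{1}$$
Write $w=(v,a)$ with $v\in V$, $a\in A$, and count by inclusion and exclusion.

* $w=w^{-1}$ means $a^2=1$, as $v^2=1$ always. This gives $2\cdot4^k$ elements.
* $w^t=w^{-1}$ means $v^t=v$, since $a^t=a^{-1}$ always and $v^{-1}=v$. Conjugation by $(12)$ fixes $1$ and $(12)(34)$ and interchanges $(13)(24)$ and $(14)(23)$, so $|C_V(t)|=2^k$. This gives $2^k2^m$ elements.
* Both conditions hold when $v^t=v$ and $a^2=1$. This gives $2^k\cdot2$ elements.

So $2\cdot4^k+2^{k+m}-2^{k+1}$ elements $w$ satisfy (1). With the two choices of $i$,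
$$R(B)=2\left(2\cdot4^k+2^{k+m}-2^{k+1}\right). \tag{2}$$

## Counting real classes of $G_{k,m}$

**Step 4: computation of ${\rm k}_{rv}(B)$.** By Step 1 and Lemma 1, we have to count the real conjugacy classes of $G$.

Elements outside $X\langle z\rangle$ have image of order $4$ in the abelian group $G/X\cong C_4$, so they are not real, as in Step 3.

Inside $X\langle z\rangle=X\times\langle z\rangle$ an element has the form $xz^i$ with $x\in X$, $i\in\{0,1\}$. As $z$ is a central involution, $xz^i$ is real if and only if $x$ is. The classes of $G$ in $X\times\langle z\rangle$ are the sets $\mathcal Cz^i$, with $\mathcal C$ a $G$-class contained in $X$. Since $G=X\langle u\rangle$, a $G$-class contained in $X$ is the union of the members of an orbit of $t$ on the set ${\rm Cl}(X)$ of conjugacy classes of $X$. So we need the action of $t$ on ${\rm Cl}(X)$.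

The group $A_4$ has four classes, those of $1$, $(12)(34)$, $(123)$ and $(132)$. Both conjugation by $(12)$ and inversion fix the first two and interchange the last two. On $A$, whose classes are single elements, $t$ is inversion. The classes of $X$ are products of classes of the factors. Hence
$$t\text{ maps each class of }X\text{ to its inverse class}. \tag{3}$$
In particular, every $x\in X$ is real in $G$: its inverse lies in the $X$-class of $x^t=x^u$. So the number of real classes of $G$ is twice the number of orbits of $t$ on ${\rm Cl}(X)$.

Now $|{\rm Cl}(X)|=4^k2^m$. By (3) the classes fixed by $t$ are the inverse-closed ones. There are $2^k\cdot2$ of these: two choices in each $A_4$, and the two elements $a\in A$ with $a^2=1$. All other orbits of $t$ have length $2$. So $t$ has $\frac12\left(4^k2^m+2^{k+1}\right)$ orbits, and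
$${\rm k}_{rv}(B)=2\cdot\tfrac12\left(4^k2^m+2^{k+1}\right)=4^k2^m+2^{k+1}. \tag{4}$$

## Comparing the two counts

**Step 5: the sign of the difference.** The purpose is to see for which $k$ and $m$ the bound fails. Subtract (2) from (4) and take out $2^k$:
$${\rm k}_{rv}(B)-R(B)=2^k\left(2^{k+m}+2-4\cdot2^k-2\cdot2^m+4\right).$$
Since $(2^k-2)(2^m-4)=2^{k+m}-4\cdot2^k-2\cdot2^m+8$, the bracket equals $(2^k-2)(2^m-4)-2$, and
$${\rm k}_{rv}(B)-R(B)=2^k\left[(2^k-2)(2^m-4)-2\right]. \tag{5}$$
If $k=1$ or $m=2$, the product vanishes and the difference is $-2^{k+1}<0$. If $k\ge2$ and $m\ge3$, then $(2^k-2)(2^m-4)\ge2\cdot4=8>2$, and the difference is positive. So the conjecture is violated exactly for $k\ge2$ and $m\ge3$.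

For $k=2$, $m=3$ we have $|G|=144\cdot8\cdot4=4608$ and $|D|=16\cdot8\cdot4=512$. Of the $128$ classes of $X$, eight are fixed by $t$, so there are $8+60=68$ orbits and ${\rm k}_{rv}(B)=136$. On the other side, $R(B)=2(32+32-8)=112$. The difference $24$ agrees with (5): $4\,[2\cdot4-2]=24$. This proves the Theorem and disproves the conjecture. $\blacksquare$

The parameters just below this show how close one can come without success: $(k,m)=(1,2),(1,3),(2,2)$ give ${\rm k}_{rv}(B)=20,36,72$ against $R(B)=24,40,80$.

**Step 6: proof of the Corollary.** In (2), $2\cdot4^k$ and $2^{k+m}$ are the competing large terms; we choose $m$ so that they have the same order of magnitude, while ${\rm k}_{rv}(B)$ is about $4^k2^m$. Let $m=k+2$. Then by (4) and (2)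
$${\rm k}_{rv}(B)=4\cdot8^k+2^{k+1}>4\cdot8^k,$$
$$R(B)=2\left(2\cdot4^k+4\cdot4^k-2\cdot2^k\right)=12\cdot4^k-4\cdot2^k<12\cdot4^k .$$
Since $12^{3/2}=24\sqrt3$, we get $R(B)^{3/2}<24\sqrt3\cdot8^k$, and therefore
$${\rm k}_{rv}(B)>4\cdot8^k>\frac{4}{24\sqrt3}\,R(B)^{3/2}=\frac1{6\sqrt3}\,R(B)^{3/2}.$$
Moreover $R(B)=12\cdot4^k-4\cdot2^k\to\infty$ as $k\to\infty$. If $c<3/2$, then
$$\frac{{\rm k}_{rv}(B)}{R(B)^c}>\frac1{6\sqrt3}\,R(B)^{3/2-c}\longrightarrow\infty,$$
so no bound ${\rm k}_{rv}(B)\le C\cdot R(B)^c$ can hold for all these blocks. The case $c=1$ says that ${\rm k}_{rv}(B)/R(B)$ is unbounded. By Steps 1 and 2, all blocks used here are principal blocks of solvable groups with self-normalizing Sylow $2$-subgroups. $\blacksquare$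

## What these groups say about $G$-real elements of $D$

The failure comes from asking for reality under $N_G(D)$ and not under $G$. Count the $G$-real elements of $D=P$. By Step 4 every element of $X\times\langle z\rangle$ is $G$-real, and so in particular is every element of $Q\times\langle z\rangle$. The elements of $D$ outside $Q\times\langle z\rangle$ have the form $wu^j$ with $j$ odd, so they lie outside $X\langle z\rangle$ and are not $G$-real. Hence $D$ contains exactly $2\cdot4^k2^m$ elements that are $G$-real. Since $4^k2^m\ge2^{k+1}$,
$$2\cdot4^k2^m\ \ge\ 4^k2^m+2^{k+1}={\rm k}_{rv}(B).$$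
So these examples do not contradict the weaker bound by the number of $G$-real elements of $D$. In the two-stage plan of the third section, they break the second stage, the passage from $G$-real to $N_G(D)$-real elements, and leave the first one untouched.
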